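# Weakly $\mathfrak m$-full products $I\mathfrak m^j$ and the reduction number of $\mathfrak m$

Throughout, rings are commutative, Noetherian and unital, and $(R,\mathfrak m)$ is a local ring. For ideals $A,B$ we write $A:B=\{u\in R\mid uB\subseteq A\}$, and $\mathfrak m^0=R$.

## 1. Reductions, weak fullness, and a conjectured equality

**Definition 1.1 (reductions).** An ideal $I\subseteq\mathfrak m$ is a *reduction* of $\mathfrak m$ if $I\mathfrak m^r=\mathfrak m^{r+1}$ for some integer $r\ge 0$. The least such $r$ is the *reduction number* ${\rm r}_I(\mathfrak m)$. A *minimal reduction* is a reduction of $\mathfrak m$ that is minimal with respect to inclusion among reductions of $\mathfrak m$.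

If $I\mathfrak m^j=\mathfrak m^{j+1}$, multiplying by $\mathfrak m$ gives $I\mathfrak m^{j+1}=\mathfrak m^{j+2}$. So the equality holds for all $j\ge {\rm r}_I(\mathfrak m)$ and for no smaller $j$.

**Example 1.2.** Let $R=k[[t^2,t^3]]$, so that $\mathfrak m=(t^2,t^3)$ and $\mathfrak m^n$ consists of the series in $R$ of order at least $2n$. Take $I=(t^2)$. Then $I\mathfrak m=(t^4,t^5)=\mathfrak m^2$ and $I\ne\mathfrak m$, so ${\rm r}_I(\mathfrak m)=1$.

**Definition 1.3 (weak fullness).** An ideal $Q$ of $R$ is *weakly $\mathfrak m$-full* if $Q\mathfrak m:\mathfrak m=Q$.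

The inclusion $\supseteq$ always holds. The condition says that an element which $\mathfrak m$ multiplies into $Q\mathfrak m$ must already lie in $Q$.

**Example 1.4.** Let $R=k[[a,b]]$. Every power $\mathfrak m^n$ is weakly $\mathfrak m$-full: if $au\in\mathfrak m^{n+1}$, then $u$ has order at least $n$. The ideal $Q=(a^2,b^2)$ is not: $Q\mathfrak m=(a^3,a^2b,ab^2,b^3)=\mathfrak m^3$, and $\mathfrak m^3:\mathfrak m=\mathfrak m^2$ contains $ab\notin Q$.

**Definition 1.5.** For a reduction $I$ of $\mathfrak m$,
$$n_3(I)=\min\{t\ge 0\mid I\mathfrak m^j\text{ is weakly }\mathfrak m\text{-full for all }j\ge t\},$$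
with $n_3(I)=\infty$ if there is no such $t$.

**Example 1.6.** Continue Example 1.2. For $j\ge 1$ we have $I\mathfrak m^j=\mathfrak m^{j+1}$. If $ut^2\in\mathfrak m^{j+2}$, then $u$ has order at least $2j+2$, so $u\in\mathfrak m^{j+1}$; hence $I\mathfrak m^j$ is weakly $\mathfrak m$-full. For $j=0$, $I\mathfrak m:\mathfrak m=\mathfrak m^2:\mathfrak m\supseteq\mathfrak m\neq I$. So $n_3(I)=1={\rm r}_I(\mathfrak m)$.

**Definition 1.7 (associated graded ring).** $G={\rm gr}_{\mathfrak m}(R)=\bigoplus_{i\ge0}\mathfrak m^i/\mathfrak m^{i+1}$, and $G_+$ is its ideal of elements of positive degree. The *initial form* of $u\in\mathfrak m^i\setminus\mathfrak m^{i+1}$ is its class $u^*\in G_i$. By Krull's intersection theorem every nonzero $u$ has one. For the ring of Example 1.2, writing $X,Y$ for the initial forms of $t^2,t^3$, we get $G=k[X,Y]/(Y^2)$, because $(t^3)^2=t^6\in\mathfrak m^3$ and each $\mathfrak m^i/\mathfrak m^{i+1}$ with $i\ge1$ has dimension $2$.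

**Definition 1.8 (idealization).** For a ring $S$ and an $S$-module $E$, the ring $S\ltimes E$ is $S\oplus E$ with $(s,e)(s',e')=(ss',se'+s'e)$. Thus $E$ is an ideal with $E\cdot E=0$. For example, $S\ltimes Sg\cong S[g]/(g^2)$ when $Sg$ is free on $g$.

**Textbook facts.** We use Nakayama's lemma, Krull's height theorem, the Artin–Rees lemma, and the following.

1. (Northcott–Rees) If $R$ has infinite residue field and $d=\dim R$, every minimal reduction of $\mathfrak m$ is generated by $d$ elements.
2. In a Cohen–Macaulay local ring every system of parameters is a regular sequence. So when fact 1 applies to a Cohen–Macaulay ring, a minimal reduction $I$ is generated by a regular sequence $x_1,\dots,x_d$, because $\mathfrak m^{r+1}\subseteq I$ for some $r$.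
3. (Regular sequences are quasi-regular) If $I=(x_1,\dots,x_d)$ with $x_1,\dots,x_d$ a regular sequence in a local ring, and $F\in R[T_1,\dots,T_d]$ is homogeneous of degree $p$ with $F(x)\in I^{p+1}$, then all coefficients of $F$ lie in $I$.

The paper of Cleto B. Miranda-Neto and Douglas S. Queiroz, "Dao's question on the asymptotic behaviour of fullness", arXiv:2308.03997 (2023), contains the following. If $(R,\mathfrak m)$ is a $1$-dimensional Cohen–Macaulay local ring with infinite residue field, then $n_3(I)={\rm r}_I(\mathfrak m)$ for every minimal reduction $I$ of $\mathfrak m$, and this number does not depend on $I$. It is also the source of this conjecture.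

**Conjecture.** *Let $(R,\mathfrak m)$ be a Cohen–Macaulay local ring with infinite residue field and $\dim R\ge 2$. Then $n_3(I)={\rm r}_I(\mathfrak m)$ for any minimal reduction $I$ of $\mathfrak m$.*

In words: is the moment at which $I\mathfrak m^j$ becomes, and stays, weakly $\mathfrak m$-full the same as the moment at which $I\mathfrak m^j$ becomes $\mathfrak m^{j+1}$? We shall see that the answer is no. The equality holds when ${\rm r}_I(\mathfrak m)\le 2$, and in every dimension $d\ge2$, for each $r={\rm r}_I(\mathfrak m)\ge 3$, every value $n_3(I)\ge r$ occurs.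

## 2. The formula $n_3(I)=\max\{{\rm r}_I(\mathfrak m),\nu(R)\}$

We first remove $I$ from the problem as far as possible. Put
$$\nu(R)=\sup\{n\ge 1\mid \mathfrak m^{n+1}:\mathfrak m\ne\mathfrak m^n\},\qquad \nu(R)=0\text{ if there is no such }n .$$

**Theorem A.** *Let $(R,\mathfrak m)$ be local and $I$ a reduction of $\mathfrak m$. Then $n_3(I)=\max\{{\rm r}_I(\mathfrak m),\nu(R)\}$. So $n_3(I)={\rm r}_I(\mathfrak m)$ if and only if $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ for all $n>{\rm r}_I(\mathfrak m)$. If ${\rm depth}\,R>0$, then $n_3(I)<\infty$.*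

*Proof.* Let $r={\rm r}_I(\mathfrak m)$.

**Step 1: $n_3(I)\ge r$.** We show that $j=r-1$ fails when $r\ge1$. We have $(I\mathfrak m^{r-1})\mathfrak m:\mathfrak m=I\mathfrak m^r:\mathfrak m=\mathfrak m^{r+1}:\mathfrak m\supseteq\mathfrak m^r$, and $I\mathfrak m^{r-1}\subsetneq\mathfrak m^r$ by minimality of $r$. So $I\mathfrak m^{r-1}$ is not weakly $\mathfrak m$-full.

**Step 2: the range $j\ge r$.** Here we translate the condition into powers of $\mathfrak m$. For $j\ge r$ we have $I\mathfrak m^j=\mathfrak m^{j+1}$, which is weakly $\mathfrak m$-full if and only if $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^{n}$ with $n=j+1>r$. If $\nu(R)\le r$, no $j\ge r$ fails, so $n_3(I)=r$. If $r<\nu(R)<\infty$, the largest failing $j$ is $\nu(R)-1\ge r$, so $n_3(I)=\nu(R)$. If $\nu(R)=\infty$, there are arbitrarily large failing $j$, so $n_3(I)=\infty$. This proves the formula, and the equivalence is the statement $\nu(R)\le r$.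

**Step 3: finiteness.** We bound the failing $n$ when ${\rm depth}\,R>0$. Let $\mathfrak m=(y_1,\dots,y_\mu)$. The map $R\to R^\mu$, $u\mapsto(y_1u,\dots,y_\mu u)$, is injective since $0:\mathfrak m=0$; let $M\cong R$ be its image. By Artin–Rees there is $c$ with $M\cap\mathfrak m^{n+1}R^\mu\subseteq\mathfrak m^{n+1-c}M$ for $n+1\ge c$. An element $u$ lies in $\mathfrak m^{n+1}:\mathfrak m$ exactly when its image lies in $\mathfrak m^{n+1}R^\mu$. Hence $\mathfrak m^{n+1}:\mathfrak m\subseteq\mathfrak m^{n+1-c}$ for $n+1\ge c$.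

Let $n+1\ge c$ and $u\in(\mathfrak m^{n+1}:\mathfrak m)\setminus\mathfrak m^n$, say $u\in\mathfrak m^i\setminus\mathfrak m^{i+1}$. Then $n+1-c\le i<n$, and $u\mathfrak m\subseteq\mathfrak m^{n+1}\subseteq\mathfrak m^{i+2}$. So $u^*\in G_i$ is nonzero and is killed by $G_1$, hence by $G_+$. The ideal $0:_GG_+$ is a finitely generated $G$-module killed by $G_+$, hence a finite-dimensional vector space over $G/G_+=R/\mathfrak m$, and it vanishes in degrees above some $D$. So $i\le D$ and $n\le D+c-1$. Thus $\nu(R)<\infty$. $\square$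

From now on the task is: for which $n>{\rm r}_I(\mathfrak m)$ can $\mathfrak m^{n+1}:\mathfrak m$ be larger than $\mathfrak m^n$?

We also need one elementary lemma on generators.

**Lemma 1.** *Let $(R,\mathfrak m)$ be local of dimension $d\ge 1$. (a) If $I$ is a reduction of $\mathfrak m$, the image of $I$ in $\mathfrak m/\mathfrak m^2$ has dimension at least $d$. (b) If a reduction $I$ is generated by $d$ elements $x_1,\dots,x_d$, then these are linearly independent modulo $\mathfrak m^2$, $I\cap\mathfrak m^2=\mathfrak mI$, and $I$ is a minimal reduction.*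

*Proof.* (a) If not, lift a basis of the image to elements of $I$: we get $I''\subseteq I$ with at most $d-1$ generators and $I\subseteq I''+\mathfrak m^2$. If $I\mathfrak m^s=\mathfrak m^{s+1}$, then $\mathfrak m^{s+1}\subseteq I''\mathfrak m^s+\mathfrak m^{s+2}$, so $\mathfrak m^{s+1}=I''\mathfrak m^s\subseteq I''$ by Nakayama. Thus $I''$ is $\mathfrak m$-primary with fewer than $d$ generators, against Krull's height theorem.

(b) The images of $x_1,\dots,x_d$ span a space of dimension at least $d$, so they are independent. If $\sum c_ix_i\in\mathfrak m^2$, independence forces all $c_i\in\mathfrak m$; so $I\cap\mathfrak m^2\subseteq\mathfrak mI$, and the other inclusion is clear. Let $I'\subseteq I$ be a reduction of $\mathfrak m$. By (a) its image in $\mathfrak m/\mathfrak m^2$ has dimension at least $d$, so it equals the image of $I$, and $I\subseteq I'+\mathfrak m^2$. Since $I'\subseteq I$, this gives $I\subseteq I'+(I\cap\mathfrak m^2)=I'+\mathfrak mI$, and $I=I'$ by Nakayama. $\square$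

## 3. Cases where equality holds: dimension one, truncated polynomials, ${\rm r}_I(\mathfrak m)\le 2$

**Dimension one.** Let $R$ be Cohen–Macaulay of dimension $1$ with infinite residue field, and let $I=(x)$ be a minimal reduction, with $x$ regular. For $n\ge r={\rm r}_I(\mathfrak m)$ we have $\mathfrak m^{n+1}=x\mathfrak m^n$. If $u\mathfrak m\subseteq\mathfrak m^{n+1}$, then $xu\in x\mathfrak m^n$; cancel $x$ to get $u\in\mathfrak m^n$. So Theorem A gives $n_3(I)=r$.

In dimension $d\ge 2$ the same start gives $x_1u=\sum x_iv_i$ with $v_i\in\mathfrak m^n$. Then $x_1(u-v_1)\in(x_2,\dots,x_d)$, and all we may conclude is $u-v_1\in(x_2,\dots,x_d)$. One variable cannot simply be cancelled.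

**Truncated polynomials.** Let $P=k[[a_1,\dots,a_d]]$ with $k$ an infinite field, $d\ge1$, $J=(a_1,\dots,a_d)P$, and $R=P[z]/(z^{r+1})$, $I=JR$. This is a local ring, free over $P$, hence Cohen–Macaulay of dimension $d$. With the convention $J^s=P$ for $s\le0$, $\mathfrak m=(a_1,\dots,a_d,z)$ has powers
$$\mathfrak m^n=\bigoplus_{i=0}^rJ^{n-i}z^i .$$
In the $z^i$-component, $I\mathfrak m^n=\mathfrak m^{n+1}$ reads $J\cdot J^{n-i}=J^{n+1-i}$, which is true exactly when $n\ge i$. So $I\mathfrak m^n=\mathfrak m^{n+1}$ if and only if $n\ge r$. Thus ${\rm r}_I(\mathfrak m)=r$, and $I$ is a minimal reduction by Lemma 1(b). If $n>r$ and $u=\sum p_iz^i$ satisfies $Ju\subseteq\mathfrak m^{n+1}$, then $Jp_i\subseteq J^{n+1-i}$, so $p_i\in J^{n-i}$ and $u\in\mathfrak m^n$. Hence $n_3(I)=r$ by Theorem A.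

**Theorem B.** *Let $(R,\mathfrak m)$ be Cohen–Macaulay local with infinite residue field, $d=\dim R\ge1$, and $I$ a minimal reduction of $\mathfrak m$. If ${\rm r}_I(\mathfrak m)\le2$, or if ${\rm depth}\,{\rm gr}_{\mathfrak m}(R)\ge1$, then $n_3(I)={\rm r}_I(\mathfrak m)$.*

*Proof.* In both cases we show $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ for all $n\ge1$, that is, $\nu(R)=0$, and then apply Theorem A.

**Case ${\rm depth}\,G\ge1$.** The associated primes of $G$ are homogeneous, so by homogeneous prime avoidance $G_+$ contains a homogeneous $G$-regular element, say the initial form of $y\in\mathfrak m^s\setminus\mathfrak m^{s+1}$ with $s\ge1$. If $yu\in\mathfrak m^{n+s}$ but $u\in\mathfrak m^i\setminus\mathfrak m^{i+1}$ with $i<n$, then $y^*u^*$ is the class of $yu$ in $G_{i+s}$, which is zero because $yu\in\mathfrak m^{i+s+1}$; this contradicts regularity of $y^*$. So $\mathfrak m^{n+s}:y=\mathfrak m^n$, and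
$$\mathfrak m^n\subseteq \mathfrak m^{n+1}:\mathfrak m\subseteq\mathfrak m^{n+s}:\mathfrak m^s\subseteq\mathfrak m^{n+s}:y=\mathfrak m^n .$$

**Case ${\rm r}_I(\mathfrak m)\le 2$.** By facts 1 and 2, $I=(x_1,\dots,x_d)$ with $x_1,\dots,x_d$ a regular sequence. Also $\mathfrak m^{p+2}=I^p\mathfrak m^2$ for all $p\ge0$, and $I\cap\mathfrak m^2=\mathfrak mI$ by Lemma 1(b). Let $u\mathfrak m\subseteq\mathfrak m^{n+1}$.

If $n=1$ and $u$ were a unit, then $\mathfrak m\subseteq\mathfrak m^2$ and $\mathfrak m=0$, against $d\ge1$; so $u\in\mathfrak m$. Let $n\ge2$. Then $x_1u\in\mathfrak m^{n+1}=I^{n-1}\mathfrak m^2$.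

**Step 1: $u\in I^{n-2}$.** Otherwise $u\in I^p\setminus I^{p+1}$ for some $0\le p<n-2$. Write $u=F(x)$ with $F$ homogeneous of degree $p$. Then $(T_1F)(x)=x_1u\in I^{n-1}\subseteq I^{p+2}$, so by fact 3 the coefficients of $T_1F$, which are those of $F$, lie in $I$. Then $u\in I^{p+1}$, a contradiction.

**Step 2: we may assume $u\in I^{n-1}$.** We show $u\in\mathfrak m^n+I^{n-1}$. Write $u=F(x)$ with $\deg F=n-2$, and $x_1u=H(x)$ with $H$ homogeneous of degree $n-1$ and coefficients in $\mathfrak m^2$. Since $(T_1F-H)(x)=0$, fact 3 puts the coefficients of $T_1F-H$ in $I$. So the coefficients of $F$ lie in $\mathfrak m^2+I$, and $u\in I^{n-2}\mathfrak m^2+I^{n-1}=\mathfrak m^n+I^{n-1}$. Subtracting from $u$ an element of $\mathfrak m^n$ affects neither the hypothesis $u\mathfrak m\subseteq\mathfrak m^{n+1}$ nor the desired conclusion $u\in\mathfrak m^n$.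

**Step 3: $u\in\mathfrak m^n$.** We improve the last factor. Write $u=F(x)$ with $\deg F=n-1$, and again $x_1u=H(x)$ with $\deg H=n-1$ and coefficients in $\mathfrak m^2$. Now $x_1u\in I^n$, so by fact 3 the coefficients of $H$ also lie in $I$, hence in $I\cap\mathfrak m^2=\mathfrak mI$. Therefore $x_1u\in \mathfrak mI^n$, say $x_1u=H'(x)$ with $\deg H'=n$ and coefficients in $\mathfrak m$. The coefficients of $T_1F-H'$ lie in $I\subseteq\mathfrak m$, so those of $F$ lie in $\mathfrak m$, and $u\in\mathfrak mI^{n-1}\subseteq\mathfrak m^n$. $\square$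

**Remark.** The second case can also be deduced from the first. The criterion of Valabrega and Valla ("Form rings and regular sequences", Nagoya Math. J. 72 (1978)) says that, for a regular sequence $x_1,\dots,x_d$ of elements of $\mathfrak m\setminus\mathfrak m^2$ generating $I$, the initial forms are a $G$-regular sequence if $I\cap\mathfrak m^n=I\mathfrak m^{n-1}$ for all $n\ge1$. This is trivial for $n=1$, it is Lemma 1(b) for $n=2$, and for $n\ge3$ it holds because $\mathfrak m^n=I\mathfrak m^{n-1}$ lies in $I$. So ${\rm depth}\,G\ge1$.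

## 4. Elements of $I\cap\mathfrak m^3$ outside $I\mathfrak m^2$

The sensible first approach is to run the same three steps for ${\rm r}_I(\mathfrak m)=3$. Now $\mathfrak m^{p+3}=I^p\mathfrak m^3$; take $n\ge4$ and $u\mathfrak m\subseteq\mathfrak m^{n+1}=I^{n-2}\mathfrak m^3$. Steps 1 and 2 go through word for word: $u\in I^{n-3}$, and after subtracting an element of $\mathfrak m^n$ we may assume $u\in I^{n-2}$. In Step 3 we write $x_1u=H(x)$ with $\deg H=n-2$ and coefficients in $\mathfrak m^3$, and we learn that these coefficients lie in $I\cap\mathfrak m^3$.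

Here the argument stops. To continue we need $I\cap\mathfrak m^3=I\mathfrak m^2$. If it holds, then $x_1u\in I^{n-1}\mathfrak m^2$, so the coefficients of $u$ as a form of degree $n-2$ lie in $\mathfrak m^2+I$, and $u\in I^{n-2}\mathfrak m^2+I^{n-1}$. The first summand lies in $\mathfrak m^n$, so we may assume $u\in I^{n-1}$, and Step 3 of the previous proof finishes. But Lemma 1 controls only $I\cap\mathfrak m^2$.

So a counterexample with ${\rm r}_I(\mathfrak m)=3$ must contain an element of $I$ that is a sum of products of three elements of $\mathfrak m$ without lying in $I\mathfrak m^2$. The plan is to build this in by force. Take a power series ring $P$, a free module $E$ of square zero, and declare certain elements $w\in JE$, which look as if they had order $2$, to be cubes $z_w^3$ of new elements.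

## 5. Declaring linear elements of a free module to be $r$-th powers

**Setup.** Let $k$ be an infinite field, $d\ge2$, $r\ge3$, $P=k[[a_1,\dots,a_d]]$, $J=(a_1,\dots,a_d)P$, and $J^s=P$ for $s\le 0$. Let $E$ be a free $P$-module with finite basis $(g_j)$. Let $P_t$ be the space of forms of degree $t$ in $P$ and $E_t=\bigoplus_jP_tg_j$; every $e\in E$ is uniquely a series $e=\sum_te_t$ with $e_t\in E_t$. Let $\mathcal W\subseteq E_1$ be a nonempty finite set of nonzero *linear* elements, and
$$U=\sum_{w\in\mathcal W}Pw\subseteq JE,\qquad U_t=\sum_{w\in\mathcal W}P_{t-1}w\subseteq E_t\quad(t\ge1).$$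

**The ring.** Let $S=P[z_w:w\in\mathcal W]/(z_wz_{w'}\ (w\ne w'),\ z_w^{r+1})$. It is $P$-free with basis $1$ and $z_w^i$ ($w\in\mathcal W$, $1\le i\le r$). Let every $z_w$ act on $E$ as $0$, and form $S\ltimes E$. The $P$-submodule $K=\sum_wP(z_w^r-w)$ is an ideal: $z_{w'}(z_w^r-w)=0$, since $z_{w'}z_w^r=0$ for all $w,w'$ and $z_{w'}$ kills $E$; and an element of $E$ kills $z_w^r$ and kills $w\in E$. Put
$$R=(S\ltimes E)/K .$$
In $R$ we have
$$z_wz_{w'}=0\ (w\ne w'),\quad z_wg_j=0,\quad g_ig_j=0,\quad z_w^r=w,\quad z_w^{r+1}=0.\tag{1}$$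

**Lemma 2.** *(a) $R$ is $P$-free with basis $1$, $z_w^i$ ($w\in\mathcal W$, $1\le i\le r-1$), $g_j$. It is a complete Cohen–Macaulay local ring of dimension $d$ with residue field $k$ and maximal ideal $\mathfrak m=(a_l,z_w,g_j)$.*

*(b) For $n\ge1$,*
$$\mathfrak m^n=J^n\oplus\bigoplus_{w,\,1\le i\le r-1}J^{n-i}z_w^i\oplus E_{(n)},\qquad E_{(n)}=J^{n-1}E+J^{n-r}U.\tag{2}$$

*(c) For $n\ge r$ and $e=\sum_te_t\in E$,*
$$e\in E_{(n)}\iff e_t=0\text{ for }t\le n-r,\ \text{ and }e_t\in U_t\text{ for }n-r+1\le t\le n-2.\tag{3}$$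

*(d) $I=(a_1,\dots,a_d)R$ is a minimal reduction of $\mathfrak m$ with ${\rm r}_I(\mathfrak m)=r$, and every reduction $I'$ of $\mathfrak m$ has ${\rm r}_{I'}(\mathfrak m)\le r$.*

*Proof.* **Part (a)** sets up the ring. In the $P$-basis $1,z_w^i\ (1\le i\le r),g_j$ of $S\ltimes E$ we may replace each $z_w^r$ by $z_w^r-w$; factoring out these elements leaves the stated basis, and in particular $E\subseteq R$. As $R$ is finite over the local ring $P$, every maximal ideal of $R$ contains $JR$. By (1), $R/JR$ is $k$ plus a nilpotent ideal. So $R$ is Noetherian and local with residue field $k$ and the stated maximal ideal. Since $R$ is finite and free over $P$, $\dim R=d$ and $a_1,\dots,a_d$ is an $R$-regular sequence, so $R$ is Cohen–Macaulay. Finally $R$ is $JR$-adically complete and a power of $\mathfrak m$ lies in $JR$, so $R$ is complete.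

**Part (b)** computes the powers. As a $P$-module, $R$ is spanned by products of the $z_w$ and $g_j$. So $\mathfrak m^n$ is the $P$-span of all products of at least $n$ of the elements $a_l,z_w,g_j$. By (1) the only possibly nonzero such products are a monomial of degree $s$ in the $a_l$ times one of $1$, $z_w^i$ ($1\le i\le r-1$), $z_w^r=w$, $g_j$, where the number of factors is $s$, $s+i$, $s+r$, $s+1$ respectively. Requiring at least $n$ factors gives (2).

**Part (c)** is the degree bookkeeping. $J^{n-1}E$ is the set of $e$ with $e_t=0$ for $t\le n-2$. An element of $J^{n-r}U$ is a $P$-combination of elements $Mw$, with $M$ a monomial of degree $n-r$, so its component of degree $t$ is $0$ for $t\le n-r$ and lies in $\sum_wP_{t-1}w=U_t$ for $t\ge n-r+1$. This gives "$\Rightarrow$". Conversely, let $e$ satisfy the right-hand side. For $n-r+1\le t\le n-2$ we have $e_t\in\sum_wP_{t-1}w\subseteq J^{n-r}U$, because $t-1\ge n-r$; and the sum of the components of degree at least $n-1$ lies in $J^{n-1}E$.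

**Part (d)** computes reduction numbers. Let $\mathfrak n=(z_w,g_j)R$. As a $P$-module it is the span of the $z_w^i$ and $E$, so $R/\mathfrak n=P$; and $\mathfrak n^{r+1}=0$ by (1). Let $I'$ be a reduction of $\mathfrak m$. Its image $I'P$ in $R/\mathfrak n=P$ is a reduction of $J$, so by Lemma 1(a), applied to $P$, its image in the $d$-dimensional space $J/J^2$ is everything. By Nakayama $I'P=J$, that is, $\mathfrak m=I'+\mathfrak n$. Expanding $(I'+\mathfrak n)^{r+1}$, every term except $\mathfrak n^{r+1}$ has a factor $I'$, so $\mathfrak m^{r+1}\subseteq I'\mathfrak m^r+\mathfrak n^{r+1}=I'\mathfrak m^r$. Hence ${\rm r}_{I'}(\mathfrak m)\le r$.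

For $I=(a_1,\dots,a_d)R$ we have $\mathfrak m=I+\mathfrak n$ directly, and the same expansion gives $I\mathfrak m^r=\mathfrak m^{r+1}$. So $I$ is a reduction with $d$ generators, hence a minimal one by Lemma 1(b). By (2), the $E$-component of $I\mathfrak m^{r-1}=\sum_la_l\mathfrak m^{r-1}$ is
$$JE_{(r-1)}=J(J^{r-2}E+U)=J^{r-1}E+JU\subseteq J^2E,$$
because $r\ge3$ and $U\subseteq JE$. But $w=z_w^r\in\mathfrak m^r$ is a nonzero element of $E_1$, so it is not in $J^2E$. Hence $I\mathfrak m^{r-1}\ne\mathfrak m^r$, and ${\rm r}_I(\mathfrak m)=r$. $\square$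

So the reduction numbers are settled, and everything depends on $\nu(R)$, which is governed by the graded module with components $E_t/U_t$. The next two lemmas say how.

**Lemma 3.** *Let $h\ge1$ and $x\in E_h\setminus U_h$ with $a_lx\in U_{h+1}$ for all $l$. Then $x\in(\mathfrak m^{n+1}:\mathfrak m)\setminus\mathfrak m^n$ for $n=h+r-1$.*

*Proof.* We have $n\ge r$ and $n-r+1=h\le h+r-3=n-2$, so (3) and $x\notin U_h$ give $x\notin E_{(n)}$, that is, $x\notin\mathfrak m^n$. Next, $z_wx=g_jx=0$. Finally $a_lx\in U_{h+1}=\sum_wP_hw\subseteq J^hU=J^{n+1-r}U\subseteq E_{(n+1)}\subseteq\mathfrak m^{n+1}$. $\square$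

The last line uses that the $w$ are linear: then membership in $U$ in degree $h+1$ is membership in $J^hU$. For generators of higher degree this inference is false. With $E=Pg$, $d=2$ and $U=J^2g$, the element $x=a_1g$ has $a_1x\in U$ but $a_1x=a_1^2g\notin JU=J^3g$.

**Lemma 4.** *Let $h\ge0$ and suppose $U_t=E_t$ for all $t\ge h+1$. Then $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ for all $n\ge h+r$.*

*Proof.* Let $n\ge h+r$ and $x\in\mathfrak m^{n+1}:\mathfrak m$, written $x=p+\sum p_{w,i}z_w^i+e$ with $p,p_{w,i}\in P$ and $e\in E$. Compare components in $Jx\subseteq\mathfrak m^{n+1}$ using (2).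

* $Jp\subseteq J^{n+1}$, so $p\in J^n$.
* $Jp_{w,i}\subseteq J^{n+1-i}$, so $p_{w,i}\in J^{n-i}$.
* $a_1e\in E_{(n+1)}$, so by (3) for $n+1$, $a_1e_t=0$ whenever $t+1\le n+1-r$. Hence $e_t=0$ for $t\le n-r$.

For $t\ge n-r+1\ge h+1$ we have $e_t\in E_t=U_t$ by hypothesis. By (3), $e\in E_{(n)}$, so $x\in\mathfrak m^n$. $\square$

## 6. Three trial modules and the need for a socle element in degree two

By Theorem A and Lemma 2(d), we need a failure of $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ with $n>r$. Lemma 3 provides one at $n=h+r-1$, so we need $h\ge 2$: a nonzero element in degree at least $2$ of $E/U$ killed by $J$, where $E$ is generated in degree $0$ and $U$ by linear elements. Let $d=2$, $r=3$, and write $a=a_1$, $b=a_2$.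

**One cube.** Let $E=Pg$ and $\mathcal W=\{ag\}$. Then $z^3=ag$ lies in $I\cap\mathfrak m^3$, and it is not in $I\mathfrak m^2$, whose $E$-component lies in $J^2E$. So the step that stopped us in Section 4 does fail here. Yet there is no counterexample. Let $n\ge4$ and $x\in\mathfrak m^{n+1}:\mathfrak m$. The components of $x$ outside $E$ are handled as in Lemma 4. For $e=fg$, condition (3) says that $e\in E_{(n)}$ if and only if $f_t=0$ for $t\le n-3$ and $a\mid f_{n-2}$. From $af g\in E_{(n+1)}$ we get $f_t=0$ for $t\le n-3$, and from $bfg\in E_{(n+1)}$ we get $a\mid bf_{n-2}$, so $a\mid f_{n-2}$. Hence $n_3(I)=3$. The reason is that $P/(a)$ has no nonzero element killed by $J$.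

**Cyclic modules in general.** With $E=Pg$, the linear elements span $\ell g$ for one linear form $\ell$, or all of $Jg$. In the first case $E/U\cong P/(\ell)$ is a domain of dimension one, with no nonzero element killed by $J$. In the second, $E/U=k$ sits in degree $0$. So $E$ must have rank at least $2$.

**Rank two.** Let $E=Pg_0\oplus Pg_1$ and $\mathcal W=\{ag_0,\ ag_1-bg_0,\ bg_1\}$. The element $x=ag_1$ is not in $U_1$. In degree $2$, the elements $a^2g_0,abg_0,abg_1,b^2g_1$ are multiples of $ag_0$ or $bg_1$; modulo $U_2$ we have $a^2g_1\equiv abg_0\equiv0$ and $b^2g_0\equiv abg_1\equiv0$. So $U_2=E_2$, and hence $U_t=E_t$ for all $t\ge2$. Lemmas 3 and 4 with $h=1$ give $\nu(R)=h+r-1=3$. This is a genuine failure of $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$, but at $n=3=r$, and $n_3(I)=\max\{3,3\}=3$. We need to push it one degree higher.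

**Polynomials under contraction.** The rank-two example has a pattern. Let $P$ act on $k[X,Y]$ by $a^pb^q\cdot X^iY^j=X^{i-p}Y^{j-q}$ when $i\ge p$ and $j\ge q$, and $0$ otherwise. (Each polynomial is killed by a power of $J$, so power series act.) The polynomials of degree at most $h$ form a $P$-module generated by the monomials $X^iY^{h-i}$, $0\le i\le h$; the constant $1$ is killed by $J$, and it is reached from a generator only by $h$ steps. Writing $g_i$ for a basis element that maps to $X^iY^{h-i}$, we see linear relations: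
$$ag_0\mapsto0,\qquad bg_h\mapsto 0,\qquad ag_{i+1}-bg_i\mapsto X^iY^{h-i-1}-X^iY^{h-i-1}=0\quad(0\le i<h).$$
For $h=1$ these are the relations of the rank-two trial. So the candidate for $h=2$ has rank three and four relations.

## 7. A two-dimensional ring with ${\rm r}_I(\mathfrak m)=3$ and $n_3(I)=4$

Let $P=k[[a,b]]$, $E=Pg_0\oplus Pg_1\oplus Pg_2$,
$$w_0=ag_0,\quad w_1=ag_1-bg_0,\quad w_2=ag_2-bg_1,\quad w_3=bg_2,$$
$r=3$, and let $R$ be the ring of Section 5. Explicitly, $R$ is $P$-free with basis $1,z_i,z_i^2\ (0\le i\le3),g_0,g_1,g_2$, and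
$$z_iz_j=0\ (i\ne j),\quad z_ig_j=0,\quad g_ig_j=0,\quad z_i^3=w_i,\quad z_i^4=0 .$$
By Lemma 2, $R$ is a $2$-dimensional Cohen–Macaulay local ring with infinite residue field $k$, the ideal $I=(a,b)R$ is a minimal reduction of $\mathfrak m$, and ${\rm r}_I(\mathfrak m)=3$. The $E$-component of $\mathfrak m^4$ is $J^3E+JU$, where $U=\sum_iPw_i$.

**Claim.** *$I\mathfrak m^3=\mathfrak m^4$ is not weakly $\mathfrak m$-full. More precisely, $x=a^2g_2$ satisfies $x\mathfrak m\subseteq\mathfrak m^5$ and $x\notin\mathfrak m^4$.*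

**Step 1: $x\mathfrak m\subseteq\mathfrak m^5$.** The $z_i$ and $g_j$ kill $x$. Using $ag_2=bg_1+w_2$, $ag_1=bg_0+w_1$ and $ag_0=w_0$,
$$ax=a^2(ag_2)=a^2w_2+ab(ag_1)=a^2w_2+abw_1+b^2(ag_0)=a^2w_2+ab\,w_1+b^2w_0,\qquad bx=a^2w_3 .$$
Both lie in $\mathfrak m^5$, because $w_i=z_i^3\in\mathfrak m^3$.

**Step 2: $x\notin\mathfrak m^4$.** We separate $x$ from $J^3E+JU$ by a functional, namely the constant term of the contraction map above. Writing $[\,\cdot\,]$ for a coefficient, it is
$$\psi:E\to k,\qquad \psi(f_0g_0+f_1g_1+f_2g_2)=[b^2]f_0+[ab]f_1+[a^2]f_2 .$$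
It kills $J^3E$. Modulo $J^3E$, $JU$ is $k$-spanned by the elements $aw_i,bw_i$:
$$\begin{array}{llll}
aw_0=a^2g_0, & bw_0=abg_0, & aw_1=a^2g_1-abg_0, & bw_1=abg_1-b^2g_0,\\
aw_2=a^2g_2-abg_1, & bw_2=abg_2-b^2g_1, & aw_3=abg_2, & bw_3=b^2g_2 .
\end{array}$$
Only $b^2g_0,abg_1,a^2g_2$ contribute to $\psi$, so the only nontrivial checks are $\psi(bw_1)=1-1=0$ and $\psi(aw_2)=1-1=0$. So $\psi$ vanishes on $J^3E+JU$, while $\psi(x)=1$. Hence $x\notin\mathfrak m^4$.

Thus $x\in(I\mathfrak m^3\cdot\mathfrak m:\mathfrak m)\setminus I\mathfrak m^3$, and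
$$n_3(I)\ge4>3={\rm r}_I(\mathfrak m).$$
**The conjecture is false.** In fact $n_3(I)=4$: this ring is the case $d=2$, $r=3$, $h=2$ of the next section. $\square$

## 8. Every value $N>r\ge3$ in every dimension $d\ge2$

**Theorem C.** *Let $k$ be an infinite field, $d\ge2$, $r\ge3$, $N>r$. There is a $d$-dimensional complete Cohen–Macaulay local ring $(R,\mathfrak m)$ with residue field $k$ such that:*

* *${\rm r}_I(\mathfrak m)=r$ and $n_3(I)=N$ for some minimal reduction $I$;*
* *${\rm r}_{I'}(\mathfrak m)\le r<N=n_3(I')$ for every minimal reduction $I'$ of $\mathfrak m$.*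

*Proof.* Put $h=N-r+1\ge2$ and $E=\bigoplus_{i=0}^hPg_i$. We use the contraction relations in $a_1,a_2$, and let the other variables act as zero: $\mathcal W$ consists of
$$a_1g_0,\qquad a_2g_h,\qquad a_1g_{i+1}-a_2g_i\ (0\le i<h),\qquad a_lg_i\ (3\le l\le d,\ 0\le i\le h).$$
These are nonzero linear elements, so Section 5 applies. Let $R$ be the resulting ring and $I=(a_1,\dots,a_d)R$.

**Step 1: $U_t=E_t$ for $t\ge h+1$.** This is the hypothesis of Lemma 4. A monomial of degree $t$ involving some $a_l$ with $l\ge3$, times $g_i$, is a multiple of $a_lg_i\in\mathcal W$, so it lies in $U_t$. Consider $a_1^pa_2^qg_i$ with $p+q=t\ge h+1$. Either $p\ge i+1$, or $p\le i$ and then $q\ge h-i+1$. Modulo $U_t$ we may replace a factor $a_1g_s$ by $a_2g_{s-1}$ ($1\le s\le h$) and conversely. In the first case, do this $i$ times: the element is congruent to $a_1^{p-i}a_2^{q+i}g_0$, a multiple of $a_1g_0$. In the second case, replace $a_2g_s$ by $a_1g_{s+1}$, $h-i$ times: the element is congruent to $a_1^{p+h-i}a_2^{q-h+i}g_h$, a multiple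 of $a_2g_h$. Both lie in $U_t$.

**Step 2: $a_1^hg_h\notin U_h$.** We use the same functional as before. Let $\psi:E_h\to k$ be the linear map with $\psi(a_1^pa_2^qg_i)=\delta_{p,i}$ for $p+q=h$, and $\psi=0$ on monomial multiples of the $g_i$ that involve some $a_l$ with $l\ge3$. The space $U_h$ is spanned by products of monomials of degree $h-1$ with elements of $\mathcal W$. Products involving some $a_l$, $l\ge3$, go to $0$. For $p+q=h-1$,
$$\psi(a_1^pa_2^q\cdot a_1g_0)=\delta_{p+1,0}=0,\qquad \psi(a_1^pa_2^q\cdot a_2g_h)=\delta_{p,h}=0,$$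
$$\psi\bigl(a_1^pa_2^q(a_1g_{i+1}-a_2g_i)\bigr)=\delta_{p+1,i+1}-\delta_{p,i}=0 .$$
So $\psi(U_h)=0$, while $\psi(a_1^hg_h)=1$.

**Step 3: $\nu(R)=N$.** Note $h+r-1=N$. By Step 1 and Lemma 4, $\mathfrak m^{n+1}:\mathfrak m=\mathfrak m^n$ for all $n\ge h+r=N+1$. By Step 2, $x=a_1^hg_h\in E_h\setminus U_h$, and $a_lx\in E_{h+1}=U_{h+1}$ for all $l$ by Step 1; so Lemma 3 gives $\mathfrak m^{N+1}:\mathfrak m\ne\mathfrak m^N$. Hence $\nu(R)=N$.

**Step 4: conclusion.** By Lemma 2, $R$ is a complete Cohen–Macaulay local ring of dimension $d$ with residue field $k$, $I$ is a minimal reduction with ${\rm r}_I(\mathfrak m)=r$, and ${\rm r}_{I'}(\mathfrak m)\le r<N$ for every minimal reduction $I'$. Theorem A gives $n_3(I')=\max\{{\rm r}_{I'}(\mathfrak m),N\}=N$ for every minimal reduction $I'$, in particular for $I$. $\square$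

## 9. The pairs $({\rm r}_I(\mathfrak m),n_3(I))$ that occur

**Corollary D.** *Fix $d\ge2$. The pairs $({\rm r}_I(\mathfrak m),n_3(I))$, for $(R,\mathfrak m)$ a $d$-dimensional Cohen–Macaulay local ring with infinite residue field and $I$ a minimal reduction of $\mathfrak m$, are exactly*
$$\{(r,r)\mid r\ge0\}\ \cup\ \{(r,N)\mid 3\le r<N<\infty\}.$$

*Proof.* **No other pairs occur.** By Theorem A, $n_3(I)\ge{\rm r}_I(\mathfrak m)$, and $n_3(I)<\infty$ because ${\rm depth}\,R=d>0$. If ${\rm r}_I(\mathfrak m)\le2$, Theorem B gives equality.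

**All these pairs occur.** Theorem C gives those with $N>r\ge3$. For $(r,r)$ take $R=P[z]/(z^{r+1})$ and $I=JR$, with $P=k[[a_1,\dots,a_d]]$, as computed in Section 3. $\square$

In particular, for each $d\ge2$ the conjectured equality holds whenever ${\rm r}_I(\mathfrak m)\le2$. This bound is sharp: for every $r\ge3$ the equality fails for suitable $R$ and $I$ with ${\rm r}_I(\mathfrak m)=r$, and the difference $n_3(I)-{\rm r}_I(\mathfrak m)$ takes every positive integer value.
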